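# Étale Galois base change and pseudo-automorphisms of Calabi–Yau fiber spaces

We work over $\mathbb C$. References named in the text: [KM] is Kollár–Mori, *Birational Geometry of Algebraic Varieties*.

## 1. Families of curves, where both groups are trivial

Take a projective family $X\to S$ whose general fiber is an elliptic curve, and pull it back along a Galois cover $T\to S$. Birational symmetries of $X$ over $S$ pull back to symmetries of $X_T$ over $T$, but $X_T$ may have more of them. How much more, if we only look at the action on divisor classes modulo numerical equivalence? For curves there is nothing to compare, because both groups act trivially. We fix the words, prove this, and then ask the question in general.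

**Definition (Calabi–Yau fiber space).** A *Calabi–Yau fiber space* is a projective surjective morphism $f:X\to S$ with $f_*\mathcal O_X=\mathcal O_S$ between normal quasi-projective varieties such that $K_X\sim_{\mathbb R}0/S$, that is, $K_X$ is $\mathbb R$-linearly equivalent to the pullback of an $\mathbb R$-Cartier divisor on $S$. It is *terminal* if $X$ has terminal singularities: $K_X$ is $\mathbb Q$-Cartier, and on a resolution $h:W\to X$ one has $K_W=h^*K_X+\sum a_iE_i$ with $a_i>0$ for every $h$-exceptional prime divisor $E_i$. Checking one resolution is enough: on a further blow-up $h':W'\to W$ with $W'$ smooth, $K_{W'}-h'^*K_W$ has positive coefficient on every $h'$-exceptional divisor, and the pullback of $\sum a_iE_i$ is effective. A smooth $X$ is terminal.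

**Definition (pseudo-automorphism).** $\mathrm{PsAut}(X/S)$ is the group of birational maps $X\dashrightarrow X$ over $S$ that are isomorphisms in codimension one, i.e. isomorphisms between open subsets whose complements have codimension at least $2$.

**Definition (small $\mathbb Q$-factorization).** A *small $\mathbb Q$-factorization* of $Y$ is a small projective birational morphism $\tilde Y\to Y$ (no exceptional divisors) from a normal $\mathbb Q$-factorial variety.

**Lemma 1.1.** If $Y$ is normal and $\mathbb Q$-factorial (for example smooth), every small projective birational morphism $\pi:Y'\to Y$ from a normal variety is an isomorphism.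

*Proof.* Let $A$ be a $\pi$-ample Cartier divisor. For some $m\ge1$ the divisor $m\pi_*A$ is Cartier, and $\pi^*(m\pi_*A)=mA$ because both sides agree outside a set of codimension at least $2$ in the normal variety $Y'$. So $A$ is $\pi$-ample and has degree $0$ on every curve contracted by $\pi$. Hence $\pi$ contracts no curve, so it is finite and birational onto a normal variety, i.e. an isomorphism. $\square$

*Example.* Let $Y=\{xy=zw\}\subset\mathbb A^4$. Blowing up the origin gives a resolution with a single exceptional divisor $\mathbb P^1\times\mathbb P^1$ of discrepancy $4-1-2=1$, so $Y$ is terminal. Let $P=\{x=z=0\}$ and $Q=\{x=w=0\}$. The blow-up $\pi:\tilde Y\to Y$ of the ideal $(x,z)$ is smooth, and its exceptional locus is one $\mathbb P^1$. So $\pi$ is a small $\mathbb Q$-factorization, and $Y$ is not $\mathbb Q$-factorial, by Lemma 1.1. Write $P',Q'$ for the strict transforms. The inverse image ideal of $(x,z)$ is $\mathcal O(-P')$, so $-P'$ is $\pi$-ample; and $\mathrm{div}(x)=P+Q$ gives $Q'\sim-P'$. The involution of $Y$ that swaps $z$ and $w$ sends $P$ to $Q$. It induces an isomorphism in codimension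 one $\tilde Y\dashrightarrow\tilde Y$ which is not an automorphism: an automorphism would carry the $\pi$-ample divisor $-P'$ to $-Q'\sim P'$, whose negative is $\pi$-ample.

**Definition (dominant étale Galois morphism).** This is a dominant étale morphism $T\to S$ from an irreducible normal variety such that $K(T)/K(S)$ is a finite Galois extension. *Shrinking* $T$ means replacing it by a nonempty open subset $T^0\subset T$. We write $X_T=X\times_ST$ and fix a small $\mathbb Q$-factorization $\widetilde{X_T}\to X_T$.

If $f$ is a terminal Calabi–Yau fiber space, so is $X_T\to T$ up to the surjectivity of $T\to S$, which plays no role. Indeed $X_T\to X$ is étale, so $X_T$ is normal and terminal and $K_{X_T}\sim_{\mathbb R}0/T$; flat base change gives $f_{T*}\mathcal O_{X_T}=\mathcal O_T$. For irreducibility: $K=K(S)$ is algebraically closed in $K(X)$ and the characteristic is $0$, so the generic fiber $X_K$ is geometrically integral. Every component of the normal scheme $X_T$ is open, and étale maps are open, so its generic point lies over that of $X$, hence over that of $S$, hence over that of $T$. So $X_T$ is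 irreducible because $X_{K(T)}$ is.

Let $N^1(X/S)_{\mathbb R}$ be the space of $\mathbb R$-Cartier divisors on $X$ modulo numerical equivalence over $S$ (zero degree on all curves contracted by $X\to S$). Since $\widetilde{X_T}\to X_T$ is small, $\mathrm{PsAut}(X_T/T)$ acts through $\mathrm{PsAut}(\widetilde{X_T}/T)$ on $N^1(\widetilde{X_T}/T)_{\mathbb R}$ by pushforward of divisors. Base change $g\mapsto g_T=g\times\mathrm{id}_T$ is an injection $\mathrm{PsAut}(X/S)\hookrightarrow\mathrm{PsAut}(X_T/T)$. Let
$$\Gamma_S\subset\Gamma_T\subset\mathrm{GL}\big(N^1(\widetilde{X_T}/T)_{\mathbb R}\big)$$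
be the images of $\mathrm{PsAut}(X/S)$ and $\mathrm{PsAut}(X_T/T)$. All of this can be computed for $T^0$ in place of $T$.

**Proposition 1.2.** Let $f:X\to S$ be a terminal Calabi–Yau fiber space with $\dim X-\dim S\le1$ and $T\to S$ a dominant étale Galois morphism. For all sufficiently small $T^0$ the groups $\Gamma_S$ and $\Gamma_{T^0}$ are trivial.

*Proof.* In relative dimension $0$, $X_T\to T$ is projective and birational. Over a small (smooth) $T^0$ it is an isomorphism, so by Lemma 1.1 $\widetilde{X_{T^0}}\cong T^0$, and $N^1=0$.

In relative dimension $1$ the generic fiber of $X_T\to T$ is a normal curve over a field of characteristic $0$, hence smooth. So for small smooth $T^0$ the morphism $X_{T^0}\to T^0$ is smooth, with connected fibers $C_t$ because $f_{T*}\mathcal O=\mathcal O$. By Lemma 1.1, $\widetilde{X_{T^0}}=X_{T^0}$. The contracted curves are the fibers, and $\deg(B|_{C_t})$ does not depend on $t$, so $N^1(X_{T^0}/T^0)_{\mathbb R}\cong\mathbb R$ by this degree. Let $g\in\mathrm{PsAut}(X_{T^0}/T^0)$. The loci where $g$ or $g^{-1}$ is not defined have dimension at most $\dim T-1$, so they do not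 meet a general $C_t$. There $g$ restricts to an automorphism of $C_t$, so $g_*B$ and $B$ have the same degree on $C_t$. Hence $g_*=\mathrm{id}$. $\square$

What changes in higher relative dimension is that $N^1$ has room for infinite groups. The precise question, posed by Zhan Li and Hang Zhao, "On the relative Morrison-Kawamata cone conjecture", arXiv:2206.13701 (2022), is: *for every terminal Calabi–Yau fiber space $f$ and every dominant étale Galois $T\to S$, is there a nonempty open $T^0\subset T$ such that, computed for $T^0$, $\Gamma_S$ has finite index in $\Gamma_{T^0}$?* The answer is no, already in relative dimension $2$. We shall see why, and then find exactly what is true.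

## 2. The product with an abelian surface

We compute a case where the groups are infinite. Three lemmas are needed; all are used again.

**Lemma 2.1.** Let $F$ be a smooth projective variety and $T^0$ a smooth connected variety. Then $pr_1^*:N^1(F)_{\mathbb R}\to N^1(F\times T^0/T^0)_{\mathbb R}$ is an isomorphism, with inverse $B\mapsto B|_{F\times t_0}$ for any fixed $t_0$.

*Proof.* The contracted curves are the $C\times\{t\}$ with $C\subset F$ a curve. For a divisor $B$ on $F\times T^0$ the number $B\cdot(C\times\{t\})$ is independent of $t$, since $T^0$ is connected. So $B\equiv0/T^0$ if and only if $B|_{F\times t_0}\equiv0$, and $B\equiv pr_1^*(B|_{F\times t_0})$ over $T^0$. $\square$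

**Lemma 2.2.** Let $E$ be an elliptic curve and let $M\in\mathrm{GL}_n(\mathbb Z)$ act on $E^n$. Then $M_*=\mathrm{id}$ on $N^1(E^n)_{\mathbb R}$ if and only if $M=\pm1$.

*Proof.* On an abelian variety $[-1]^*$ is the identity on $N^1$. Conversely, for an integral row vector $v$ let $\lambda_v$ be the class of $v^*\mathcal O_E([0])$, where $v:E^n\to E$, $x\mapsto\sum v_ix_i$. For an integral column vector $w$ let $w:E\to E^n$, $z\mapsto wz$. The composite $v\circ w$ is multiplication by the integer $vw$, so $\deg w^*\lambda_v=(vw)^2$. Also $v\circ M=vM$ gives $M^*\lambda_v=\lambda_{vM}$. If $M_*=\mathrm{id}$ then $M^*=\mathrm{id}$, and $(vMw)^2=(vw)^2$ for all integral $v,w$. So the polynomial $(vMw-vw)(vMw+vw)$ in the entries of $v$ and $w$ vanishes at all integer points, hence identically. A polynomial ring over $\mathbb Z$ is a domain, so one factor is zero and $M=\pm1$. $\square$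

For instance $u=\begin{pmatrix}1&1\\0&1\end{pmatrix}$ satisfies $(u^k)^*\lambda_{(1,0)}=\lambda_{(1,k)}$, and for $w=(0,1)^{\mathsf T}$ the degree of $w^*\lambda_{(1,k)}$ is $k^2$. So $u_*$ has infinite order.

**Lemma 2.3.** Let $\mathrm{End}\,E=\mathbb Z$, $F=E\times E$, and $T^0$ smooth and connected. Every element of $\mathrm{PsAut}(F\times T^0/T^0)$ has the form $(x,t)\mapsto(Mx+a(t),t)$ with a fixed $M\in\mathrm{GL}_2(\mathbb Z)$ and a morphism $a:T^0\to F$. Under Lemma 2.1 it acts as $M_*$. Hence $\Gamma_{T^0}=\mathrm{GL}_2(\mathbb Z)/\{\pm1\}=\mathrm{PGL}_2(\mathbb Z)$ for the family $F\times T^0\to T^0$.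

*Proof.* A rational map from a smooth variety to an abelian variety is a morphism (Milne, *Abelian Varieties*, Thm. 3.1). Applied to the first component of a birational map over $T^0$ and of its inverse, this shows that the map is an automorphism $(x,t)\mapsto(\varphi(x,t),t)$. For each $t$, $\varphi(\cdot,t)$ is an automorphism of $F$, so $\varphi(x,t)=M_tx+a(t)$ with $a(t)=\varphi(0,t)$ and $M_t\in\mathrm{GL}_2(\mathrm{End}\,E)=\mathrm{GL}_2(\mathbb Z)$. If $x\in F[m]$, then $t\mapsto M_tx=\varphi(x,t)-\varphi(0,t)$ is a morphism from the connected variety $T^0$ to the finite set $F[m]$, so it is constant. Torsion points are dense in $F$, so $M_t=M$ is constant. Translations act trivially on $N^1(F)$, so the map acts as $M_*$. Every $M\in\mathrm{GL}_2(\mathbb Z)$ occurs, and the kernel of $M\mapsto M_*$ is $\pm1$ by Lemma 2.2. $\square$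

**Proposition 2.4.** Let $\mathrm{End}\,E=\mathbb Z$, let $S$ be smooth, connected and quasi-projective, and $X=E\times E\times S$. Then $\Gamma_S=\Gamma_T=\mathrm{PGL}_2(\mathbb Z)$ for every dominant étale Galois $T\to S$.

*Proof.* $X_T=E\times E\times T$ is smooth, so $\widetilde{X_T}=X_T$ and Lemma 2.3 gives $\Gamma_T$. Each $M\times\mathrm{id}_T$ is the base change of $M\times\mathrm{id}_S$. $\square$

So large groups alone do no harm. But here the Galois group of $T/S$ does not move the classes coming from $F$. The next section lets it move them.

## 3. Fibers twisted by the Galois group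

A sensible approach to a positive answer is this. An element of $\mathrm{PsAut}(X_T/T)$ that comes from $S$ commutes with the Galois group $G$. Since $G$ is finite, one might hope that a suitable power of any $\gamma\in\Gamma_T$ comes from $S$. Such powers must exist if the index is finite: two of the cosets $\gamma^k\Gamma_S$, $k\geq 0$, then coincide. One might also try to make $\gamma$ invariant by multiplying it with its conjugates under $G$.

Both attempts stop at the same place. Suppose some $\sigma\in G$ satisfies $\sigma\gamma\sigma^{-1}=\gamma^{-1}$. Then $\gamma^k$ commutes with $\sigma$ only if $\gamma^{2k}=1$, and the product $\gamma\cdot\sigma\gamma\sigma^{-1}$ is $1$. If $\gamma$ has infinite order, no nontrivial power of it can come from $S$. With $D=\mathrm{diag}(1,-1)$ and $u$ as above we have $DuD^{-1}=u^{-1}$. So we want a family in which the Galois group acts on $N^1$ of the fiber through $D$.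

**Construction 3.1.** Let $T\to S$ be a finite étale Galois cover of smooth connected quasi-projective varieties with group $G$. Let $F$ be a smooth projective variety with $K_F\sim0$ on which $G$ acts. Put $\tau_\sigma(x,t)=(\sigma x,\sigma t)$ on $F\times T$, and
$$X=(F\times T)/G\ \xrightarrow{\ f\ }\ S=T/G .$$

**Lemma 3.2.** In Construction 3.1:

1. $f$ is a terminal Calabi–Yau fiber space, smooth with fibers $F$, and $X_T\cong F\times T$ over $T$. For $g\in\mathrm{PsAut}(X/S)$ the base change $g_T$ is a pseudo-automorphism of $F\times T$ over $T$ commuting with all $\tau_\sigma$.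
2. For each nonempty open $T^0\subset T$, every small $\mathbb Q$-factorization of $X_{T^0}$ is an isomorphism, and $pr_1^*:N^1(F)_{\mathbb R}\to N^1(F\times T^0/T^0)_{\mathbb R}$ is an isomorphism.
3. With this identification, for any $T^0$, every element of $\Gamma_S\subset\mathrm{GL}(N^1(F)_{\mathbb R})$ commutes with $\sigma_*$ for all $\sigma\in G$, and $u_*\in\Gamma_{T^0}$ for all $u\in\mathrm{Aut}(F)$.
4. Suppose there are $u\in\mathrm{Aut}(F)$ and $\sigma\in G$ such that $(\sigma u^k\sigma^{-1}u^{-k})_*\ne\mathrm{id}$ on $N^1(F)_{\mathbb R}$ for all $k\ne0$. Then $\Gamma_S$ has infinite index in $\Gamma_{T^0}$ for every $T^0$.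

*Proof.* (1) $G$ acts freely on $T$, hence on the smooth quasi-projective variety $F\times T$. So $X$ is a smooth quasi-projective variety, hence terminal, and $F\times T\to X$ is a $G$-torsor. The map
$$F\times T\to X\times_ST,\qquad(x,t)\mapsto([x,t],t),$$
is a morphism of $G$-torsors over $X$, where $G$ acts on the right side by $\mathrm{id}\times\sigma$: indeed $([\sigma x,\sigma t],\sigma t)=([x,t],\sigma t)$. So it is an isomorphism, and it carries $\tau_\sigma$ to $\mathrm{id}\times\sigma$.

Since $F\times T\to T\to S$ is proper and $F\times T\to X$ is surjective, $f$ is proper; as $X$ is quasi-projective, $f$ is projective. It becomes the smooth morphism $F\times T\to T$ after the étale surjective base change $T\to S$, so $f$ is smooth, with connected fibers isomorphic to $F$. Hence $f_*\mathcal O_X=\mathcal O_S$. As $\omega_{X/S}$ is trivial on the fibers, $h^0$ of its restriction to each fiber is $1$. So $\mathcal N=f_*\omega_{X/S}$ is a line bundle compatible with base change, and $f^*\mathcal N\to\omega_{X/S}$ is an isomorphism on fibers, hence an isomorphism. Thus $\omega_X\cong f^*(\mathcal N\otimes\omega_S)$,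 i.e. $K_X\sim0/S$.

If $g$ is an isomorphism between open sets with complements of codimension at least $2$, so is $g_T=g\times\mathrm{id}_T$, because $X_T\to X$ is étale. Clearly $g\times\mathrm{id}_T$ commutes with $\mathrm{id}\times\sigma$, i.e. with $\tau_\sigma$.

(2) $X_{T^0}\cong F\times T^0$ is smooth, so this is Lemma 1.1 and Lemma 2.1.

(3) The map $\tau_\sigma$ sends the fiber over $t$ to the fiber over $\sigma t$, so it acts on $N^1(F\times T/T)_{\mathbb R}$, and $\tau_{\sigma*}pr_1^*B=pr_1^*\sigma_*B$. By (1), $(g_T)_*$ commutes with $\tau_{\sigma*}$, i.e. with $\sigma_*$. The map $g_{T^0}$ is the restriction of $g_T$, and the restriction $N^1(X_T/T)_{\mathbb R}\to N^1(X_{T^0}/T^0)_{\mathbb R}$ is the identity of $N^1(F)_{\mathbb R}$ under (2). So the statement holds for every $T^0$, even if $T^0$ is not $G$-stable. Finally $u\times\mathrm{id}_{T^0}$ lies in $\mathrm{PsAut}(X_{T^0}/T^0)$ and induces $u_*$.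

(4) If $u_*^k\in\Gamma_S$, then by (3) it commutes with $\sigma_*$, so $(\sigma u^k\sigma^{-1}u^{-k})_*=\mathrm{id}$ and $k=0$. So the elements $u_*^k\in\Gamma_{T^0}$, $k\in\mathbb Z$, lie in pairwise different cosets of $\Gamma_S$. $\square$

**Theorem 3.3.** Let $E$ be an elliptic curve and $D=\mathrm{diag}(1,-1)$ acting on $E\times E$. Let $T=\mathbb C^*\to S=\mathbb C^*$, $t\mapsto t^2$, and
$$X=(E\times E\times T)/\langle(x,t)\mapsto(Dx,-t)\rangle\ \xrightarrow{\ f\ }\ S .$$
Then $f$ is a terminal Calabi–Yau fiber space, and for *every* nonempty open $T^0\subset T$ the group $\Gamma_S$ computed for $T^0$ has infinite index in $\Gamma_{T^0}$. If $\mathrm{End}\,E=\mathbb Z$, then $|\Gamma_S|=2$ and $\Gamma_{T^0}\cong\mathrm{PGL}_2(\mathbb Z)$.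

*Proof.* This is Construction 3.1 with $F=E\times E$ and $G=\mathbb Z/2$ acting on $F$ by $D$ and on $T$ by $t\mapsto-t$. With $u=\begin{pmatrix}1&1\\0&1\end{pmatrix}$ we get $Du^kD^{-1}u^{-k}=u^{-2k}\ne\pm1$ for $k\ne0$. By Lemma 2.2 it acts nontrivially on $N^1(F)_{\mathbb R}$, and Lemma 3.2(4) gives infinite index for every $T^0$.

Let $\mathrm{End}\,E=\mathbb Z$. Lemma 2.3 gives $\Gamma_{T^0}=\mathrm{PGL}_2(\mathbb Z)$. For $g\in\mathrm{PsAut}(X/S)$ write $g_T(x,t)=(Mx+a(t),t)$ and $\tau(x,t)=(Dx,-t)$. Then
$$\tau g_T(x,t)=(DMx+Da(t),-t),\qquad g_T\tau(x,t)=(MDx+a(-t),-t),$$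
so $DM=MD$, and $M=\mathrm{diag}(\pm1,\pm1)$. Conversely, for such $M$ the map $M\times\mathrm{id}_T$ commutes with $\tau$ and descends to $X$ over $S$, and its base change is again $M\times\mathrm{id}_T$. So $\Gamma_S=\{1,D_*\}$, of order $2$ by Lemma 2.2. $\square$

This settles the question negatively. Next we see how often such failures occur, and then what survives.

## 4. Failure over every nontrivial cover, and with K3 fibers

**Theorem 4.1.**

(a) Let $T\to S$ be *any* finite étale Galois cover, with group $G\ne1$, of smooth connected quasi-projective varieties. Then there is a terminal Calabi–Yau fiber space $X\to S$, smooth over $S$ with fibers $E^{|G|}$ ($E$ an elliptic curve), such that $\Gamma_S$ has infinite index in $\Gamma_{T^0}$ for every nonempty open $T^0\subset T$.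

(b) The same failure occurs for $T=\mathbb C^*\to S=\mathbb C^*$, $t\mapsto t^2$, with smooth $X\to S$ having K3 fibers.

*Proof.* (a) Apply Construction 3.1 with $F=E^n$, $n=|G|$, coordinates indexed by $G$ and permuted by the regular representation, so that $\sigma$ sends the $g$-th basis vector to the $\sigma g$-th. With matrix units $E_{g,h}$ we have $\sigma E_{g,h}\sigma^{-1}=E_{\sigma g,\sigma h}$. Choose $g\ne h$ and $\sigma\ne1$ in $G$, and put $u=1+E_{g,h}\in\mathrm{GL}_n(\mathbb Z)$. As $E_{g,h}^2=0$, we have $u^k=1+kE_{g,h}$ and
$$\sigma u^k\sigma^{-1}u^{-k}=(1+kE_{\sigma g,\sigma h})(1-kE_{g,h})=1+kE_{\sigma g,\sigma h}-kE_{g,h}-k^2\delta_{\sigma h,g}E_{\sigma g,h}.$$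
The position $(\sigma g,\sigma h)$ is off the diagonal since $g\ne h$. It differs from $(g,h)$ and from $(\sigma g,h)$ since $\sigma\ne1$. So the entry there is $k$, and for $k\ne0$ the matrix is not $\pm1$. Conclude by Lemma 2.2 and Lemma 3.2(4).

(b) Let $F=\mathrm{Km}(E\times E)$, with blow-up $\beta:Z\to E\times E$ at the sixteen $2$-torsion points, $\iota$ the lift of $-1$ to $Z$, and quotient $q:Z\to F=Z/\iota$. This is a K3 surface. Since $\mathrm{GL}_2(\mathbb Z)$ commutes with $-1$ and preserves the $2$-torsion, it acts on $Z$ and on $F$, compatibly with $\beta$ and $q$.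

Consider $q_*\beta^*:N^1(E\times E)_{\mathbb R}\to N^1(F)_{\mathbb R}$. It is well defined because $q_*B\cdot C=B\cdot q^*C$. It is equivariant: for $g\in\mathrm{GL}_2(\mathbb Z)$ acting as $g_Z$, $g_F$, we have $g_{F*}q_*=q_*g_{Z*}$ and $g_{Z*}\beta^*=(\beta g_Z^{-1})^*=(g^{-1}\beta)^*=\beta^*g_*$. It is injective because
$$q^*q_*\beta^*\lambda=\beta^*\lambda+\iota^*\beta^*\lambda=\beta^*\lambda+\beta^*[-1]^*\lambda=2\beta^*\lambda$$
and $\beta_*\beta^*=\mathrm{id}$. Apply Construction 3.1 with $G=\mathbb Z/2$ acting on $F$ via $D$, and $u$ as in Theorem 3.3. For $k\ne0$, $Du^kD^{-1}u^{-k}=u^{-2k}$ acts nontrivially on $N^1(E\times E)_{\mathbb R}$ by Lemma 2.2, hence on $N^1(F)_{\mathbb R}$. Lemma 3.2(4) concludes. $\square$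

## 5. Passing to the generic fiber

The counterexamples used one obstruction only: elements of $\Gamma_S$ commute with the Galois action. We now show that, up to finite index, there is no other. The first task is to remove the dependence on $T^0$ and on the choice of $\widetilde{X_T}$.

**Setting.** Let $f:X\to S$ be any terminal Calabi–Yau fiber space, $T\to S$ a dominant étale Galois morphism, $K=K(S)$, $L=K(T)$, $G=\mathrm{Gal}(L/K)$. Let $X_K,X_L$ be the generic fibers, and $\pi:\tilde X_L\to X_L$ the generic fiber of a small $\mathbb Q$-factorization $\tilde X_T\to X_T$. All are geometrically integral. $\tilde X_L$ is $\mathbb Q$-factorial: the closure in $\tilde X_T$ of a divisor on $\tilde X_L$ is $\mathbb Q$-Cartier.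

$X_K$, $X_L$, $\tilde X_L$ and their base changes to algebraic closures are normal and terminal, with $K\equiv0$. Indeed, a resolution $W$ of $\tilde X_T$ restricts and base changes to smooth resolutions of $X_L,\tilde X_L,X_{\bar L},\tilde X_{\bar L}$. The exceptional divisors and their positive coefficients come along (for $\tilde X_L$ use $K_{\tilde X_L}=\pi^*K_{X_L}$), and one resolution suffices. For $X_K$ use a resolution of $X$. And $K_X\sim_{\mathbb R}0/S$ restricts to $K\sim_{\mathbb R}0$.

Over a field $k$ of characteristic $0$, numerical notions refer to curves over $k$. They do not change under base change to $\bar k$: a curve in $Y_{\bar k}$ is defined over a finite extension of $k$ and maps finitely onto a curve in $Y$, so degrees get multiplied by a positive number. Conversely, a curve in $Y$ base changes to a $1$-cycle of the same degree.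

**Negativity lemma** ([KM, 3.39]). *If $h:W\to Y$ is proper birational between normal varieties, $-B$ is $h$-nef and $h_*B\ge0$, then $B\ge0$.* Its proof works for $\mathbb R$-divisors, and by base change to $\bar k$ it holds over fields of characteristic $0$ for geometrically integral varieties. Consequently an $h$-exceptional, $h$-numerically trivial $B$ is $0$ (apply it to $\pm B$).

Put
$$N:=N^1(\tilde X_L)_{\mathbb R}=\mathrm{Cl}(X_L)_{\mathbb R}/\!\equiv,$$
where $B\in\mathrm{Cl}(X_L)_{\mathbb R}$ is called $\equiv0$ if its strict transform on $\tilde X_L$ is numerically trivial.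

**Lemma 5.1 (numerical triviality is intrinsic).**

(i) Let $\varphi:Y\dashrightarrow Y'$ be an isomorphism in codimension one over the base between normal varieties projective over a base (a variety, or a field as above), with $B$ and $\varphi_*B$ both $\mathbb R$-Cartier. Then $B\equiv0$ over the base if and only if $\varphi_*B\equiv0$ over the base.

(ii) If $q:W\to\tilde X_{\bar L}$ is a resolution, $M\equiv0$ on $W$ and $q_*M$ is $\mathbb Q$-Cartier, then $q_*M\equiv0$.

(iii) $N$ does not depend on $\tilde X_L$, and $G$ acts on $N$ through its action on $\mathrm{Cl}(X_L)$.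

*Proof.* (i) Let $p:W\to Y$, $q:W\to Y'$ be a common resolution and $B\equiv0$. The divisor $q^*\varphi_*B-p^*B$ is $q$-exceptional, because $p$-exceptional divisors are $q$-exceptional, so that $q_*p^*B=\varphi_*B$. It is $q$-numerically trivial since $p^*B\equiv0$. So it is $0$, and $q^*\varphi_*B=p^*B\equiv0$. Every contracted curve of $Y'$ is dominated by a contracted curve of $W$, so $\varphi_*B\equiv0$. The converse is symmetric.

(ii) Likewise $q^*q_*M-M$ is $q$-exceptional and $q$-numerically trivial, so $q^*q_*M=M\equiv0$.

(iii) Two small $\mathbb Q$-factorizations of $X_L$ are isomorphic in codimension one over $X_L$, so (i) gives independence. Let $G$ act on $\mathrm{Spec}\,L$ by $\sigma\mapsto\mathrm{Spec}(\sigma^{-1})$ and on $X_L=X_K\times_KL$ by the scheme automorphisms $\sigma_X=\mathrm{id}\times\mathrm{Spec}(\sigma^{-1})$. Let $\tilde X'_L$ be the scheme $\tilde X_L$ with $L$-structure changed by $\sigma$, so that $\sigma_X\circ\pi:\tilde X_L'\to X_L$ is again a small $\mathbb Q$-factorization over $L$. Changing the $L$-structure by $\sigma$ does not change the degree of a divisor on a curve, since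 the residue field degrees over $L$ are the same. The strict transform of $\sigma_{X*}B$ on $\tilde X_L'$ is the strict transform of $B$ on $\tilde X_L$. So $\sigma_{X*}B\equiv0$ computed on $\tilde X'_L$ if and only if $B\equiv0$ computed on $\tilde X_L$, and the choice does not matter. $\square$

Call the action $\rho:G\to\mathrm{GL}(N)$.

**Lemma 5.2.** $\mathrm{PsAut}(X_T/T)=\mathrm{Bir}(X_T/T)=\mathrm{Bir}(X_L/L)=:P$ and $\mathrm{PsAut}(X/S)=\mathrm{Bir}(X_K/K)$. Elements of $P$ are isomorphisms in codimension one on $X_L$; so $P$ acts on $N$.

*Proof.* The purpose is to make the group independent of models. Let $p,q:W\to X_T$ be a common resolution of a birational map over $T$, and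
$$K_W=p^*K_{X_T}+E_p=q^*K_{X_T}+E_q,$$
where each $K_{X_T}$ is the pushforward of $K_W$. Since $K_{X_T}\sim_{\mathbb R}0/T$, we have $E_q-E_p\equiv0/T$. Also $p_*(E_q-E_p)=p_*E_q\ge0$. Negativity for $p$ gives $E_q\ge E_p$, and by symmetry $E_p=E_q$. By terminality the supports of $E_p$ and $E_q$ are the unions of all $p$-, respectively $q$-exceptional divisors. So these coincide. Let $U,V\subset X_T$ be the largest open sets over which $p$, $q$ are isomorphisms; their complements have codimension at least $2$. A prime divisor of $p^{-1}(U)$ disjoint from $q^{-1}(V)$ would be $q$-exceptional, hence $p$-exceptional, which is impossible in $p^{-1}(U)$. So $p^{-1}(U)\cap q^{-1}(V)$ maps isomorphically onto an open subset of $U$ with complement of codimension at least $2$, and similarly for $V$. Thus the map is an isomorphism in codimension one. The same argument works over $S$ and over $L$. Finally $\mathrm{Bir}(X_T/T)$ and $\mathrm{Bir}(X_L/L)$ are both the automorphism group of the function field over $L$, and likewise over $S$ and $K$. The action on $N$ is well defined by Lemma 5.1(i), applied to the induced maps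 $\tilde X_L\dashrightarrow\tilde X_L$. $\square$

**Lemma 5.3.** Let $G$ act on $P$ by $\sigma(p)=\sigma_Xp\sigma_X^{-1}$. Then $P^G=\mathrm{Bir}(X_K/K)$, embedded by base change.

*Proof.* $P$ is (up to passing to inverses) the group of $L$-automorphisms of the field $L\otimes_KK(X)$, whose $G$-fixed field is $K(X)$. An $L$-automorphism commuting with $G$ preserves $K(X)$ and is determined by its restriction to $K(X)$, since it is $L$-linear. Conversely every $K$-automorphism of $K(X)$ extends $L$-linearly and commutes with $G$. $\square$

**Lemma 5.4 (shrinking).** For every $T^0$ and every choice of $\tilde X_{T^0}$, restriction gives a $P$-equivariant surjection $N^1(\tilde X_{T^0}/T^0)_{\mathbb R}\to N$. For all sufficiently small $T^0$ (and every choice of $\tilde X_{T^0}$) it is an isomorphism.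

*Proof.* *Well defined.* Let $B\equiv0/T^0$. The closure of a curve $C\subset\tilde X_L$ is flat over some open subset of $T^0$, with fibers that are contracted $1$-cycles. The degree of $B$ is constant in this flat family and zero on closed fibers, so it is zero on $C$. *Surjective.* Divisors on $\tilde X_L$ extend by closure to divisors that are $\mathbb Q$-Cartier on $\tilde X_{T^0}$. Equivariance is clear.

*Injective for small $T^0$.* Let $d=\dim X-\dim S$. If $d=0$, both sides are $0$ for small $T^0$ (proof of Proposition 1.2). Let $d\ge1$. Shrink $T$ so that $T$ is smooth and a projective resolution $W\to\tilde X_T$ is smooth over $T$, and let $H$ be relatively ample on $W$ over $T$. The fibers $W_t$ are connected since $W_L$ is geometrically integral and $T$ is normal. Suppose $B$ is $\mathbb R$-Cartier on $\tilde X_T$ with $B|_{\tilde X_L}\equiv0$, and let $B_W$ be its pullback to $W$. On $W_L$ we have $B_W\equiv0$, so $B_W\cdot H^{d-1}=0$ and, if $d\ge2$, $B_W^2\cdot H^{d-2}=0$ there. By flatness these numbers vanish on every closed fiber $W_t$. If $d=1$, this says that $B_W$ has degree $0$ on $W_t$. If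 $d\ge2$, the class of $B_W|_{W_t}$ is a real primitive $(1,1)$-class $\alpha$ with $\alpha^2\cdot H^{d-2}=0$, and the Hodge–Riemann relations say that this form is definite on such classes, so $\alpha=0$. In both cases $B_W|_{W_t}\equiv0$. Every curve in a fiber $\tilde X_t$ is dominated by a curve in $W_t$, so $B\equiv0/T$. The same argument applies to all smaller $T^0$, and to other choices of $\tilde X_{T^0}$ by Lemma 5.1(i). $\square$

Let $\Gamma_S^{gen}\subset\Gamma_T^{gen}\subset\mathrm{GL}(N)$ be the images of $P^G\subset P$. By Lemma 5.4, $\Gamma_S$ and $\Gamma_{T^0}$ equal these groups for all small $T^0$. For every $T^0$ they surject compatibly onto them, since a group acting on a space preserves the kernel of an equivariant surjection. As $\rho(\sigma)p_*\rho(\sigma)^{-1}=\sigma(p)_*$ for $p\in P$, $\rho(G)$ normalizes $\Gamma_T^{gen}$. Put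
$$C:=\{\gamma\in\Gamma_T^{gen}:\gamma\rho(\sigma)=\rho(\sigma)\gamma\ \text{ for all }\sigma\in G\}.\tag{1}$$

*Example.* In Theorem 3.3 with $\mathrm{End}\,E=\mathbb Z$, Lemma 5.4 for a small $T^0$ identifies $N$ with $N^1(F)_{\mathbb R}$. The map $\sigma_X$ is the restriction of $\tau$ to the generic fiber, so $\rho(\sigma)=D_*$. Hence $C$ consists of the classes of $M\in\mathrm{GL}_2(\mathbb Z)$ with $DMD^{-1}=\pm M$, that is, of diagonal and antidiagonal $M$ with entries $\pm1$. So $|C|=4$, while $|\Gamma_S|=2$. With $J=\begin{pmatrix}0&1\\1&0\end{pmatrix}$, the element $J_*$ commutes with $D_*$ but is not in $\Gamma_S=\{1,D_*\}$. So $\Gamma_S^{gen}$ can be smaller than $C$. The theorem below says it is never smaller by more than a finite index.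

## 6. Finite index in the centralizer of the Galois action

**Theorem 6.1.** Let $f:X\to S$ be a terminal Calabi–Yau fiber space and $T\to S$ a dominant étale Galois morphism, with notation as in Section 5.

(i) $\Gamma_S^{gen}\subset C$ has *finite index* in $C$.

(ii) For given $(f,T\to S)$, there is a $T^0$ for which $\Gamma_S$ has finite index in $\Gamma_T$ (both computed for $T^0$) *if and only if* $C$ has finite index in $\Gamma_T^{gen}$.

(iii) In particular the answer is yes if $G$ acts trivially on $N$.

(iv) For every $f$ there is a dominant étale Galois $S'\to S$ such that for $X_{S'}\to S'$ and *every* dominant étale Galois $T\to S'$ the answer is yes.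

(v) If $\dim X-\dim S\le1$ the answer is yes, with $\Gamma_S=\Gamma_T$ trivial for small $T^0$.

In (iii)–(v), "the answer is yes" means that some $T^0$ as in (ii) exists. By Theorem 3.3, relative dimension $2$ is already negative, so (v) is sharp.

The idea for (i): an element $\gamma\in C$ lifts to some $p\in P$, and $p$ may fail to commute with $G$. The failure is measured by a class in the nonabelian cohomology of $G$ with values in
$$P_0:=\ker(P\to\mathrm{GL}(N)),$$
which is $G$-stable because $\rho(\sigma)p_*\rho(\sigma)^{-1}=\sigma(p)_*$. So it suffices to show that $H^1(G,P_0)$ is finite. Recall that $H^1(G,P_0)$ is the set of maps $c:G\to P_0$ with $c_{\sigma\tau}=c_\sigma\sigma(c_\tau)$, modulo $c_\sigma\sim a^{-1}c_\sigma\sigma(a)$ for $a\in P_0$. For an infinite $P_0$ finiteness is not automatic, so we must find out what $P_0$ is. If $d=\dim X-\dim S=0$ then $N=0$ and (i) is trivial, so let $d\ge1$.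

**Step 1: $[C:\Gamma_S^{gen}]\le|H^1(G,P_0)|$.** This step turns the index into cohomology. By Lemma 5.3, elements of $\Gamma_S^{gen}$ come from $P^G$, so $\Gamma_S^{gen}\subset C$. For $\gamma\in C$ choose a lift $p\in P$. Then $\sigma(p)$ acts on $N$ as $\rho(\sigma)\gamma\rho(\sigma)^{-1}=\gamma$, so $c_\sigma=p^{-1}\sigma(p)\in P_0$. It is a cocycle:
$$c_{\sigma\tau}=p^{-1}\sigma(p)\cdot\sigma\big(p^{-1}\tau(p)\big)=c_\sigma\sigma(c_\tau).$$
Replacing $p$ by $pa$ with $a\in P_0$ replaces $c_\sigma$ by $a^{-1}c_\sigma\sigma(a)$. So if $\gamma,\gamma'$ give the same class, we can choose lifts $p,p'$ with $p^{-1}\sigma(p)=p'^{-1}\sigma(p')=c_\sigma$. Then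
$$\sigma(p'p^{-1})=p'c_\sigma c_\sigma^{-1}p^{-1}=p'p^{-1},$$
so $p'p^{-1}\in P^G$ and $\gamma'\gamma^{-1}\in\Gamma_S^{gen}$. Hence each class in $H^1(G,P_0)$ accounts for at most one coset of $\Gamma_S^{gen}$ in $C$.

In the example after (1), the lift $J$ of $J_*$ gives $c_\sigma=J^{-1}DJD^{-1}=-1\in P_0$. This class is not trivial, because every lift of $J_*$ has linear part $\pm J$, which does not commute with $D$.

**Step 2: $P_0\subset\mathrm{Aut}(X_L)$, and $p^*H\equiv H$ for $p\in P_0$.** Here $H$ is an ample Cartier divisor on $X_K$, pulled back to $X_L$. The step makes $P_0$ accessible to Hilbert schemes. Let $\tilde a,\tilde b:W\to\tilde X_L$ be a common resolution of the map $\tilde p$ of $\tilde X_L$ induced by $p$, so $\tilde b=\tilde p\circ\tilde a$. Put $a=\pi\tilde a$ and $b=\pi\tilde b=p\circ a$. Let $\tilde B=\tilde b_*a^*H=\tilde p_*\pi^*H$. It is $\mathbb Q$-Cartier, and $\tilde B\equiv\pi^*H$ because $p\in P_0$. Put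
$$R=\tilde b^*\tilde B-a^*H .$$
Since $\tilde b_*R=0$, $R$ is $\tilde b$-exceptional. It is then also $\tilde a$-exceptional, because $\tilde p$ is an isomorphism in codimension one. Moreover $R\equiv b^*H-a^*H$.

* $R$ is $\tilde a$-nef: $b^*H$ is nef, and $a^*H=\tilde a^*\pi^*H$ is $\tilde a$-trivial. Negativity applied to $-R$ gives $-R\ge0$.
* $-R$ is $\tilde b$-nef: $a^*H$ is nef, and $b^*H=\tilde b^*\pi^*H$ is $\tilde b$-trivial. Negativity applied to $R$ gives $R\ge0$.

So $R=0$ and $a^*H\equiv b^*H$. A curve $Z\subset W$ is contracted by $a$ if and only if $a^*H\cdot Z=0$, as $H$ is ample; the same holds for $b$. So $a$ and $b$ contract the same curves. Let $\Gamma_p=(a,b)(W)\subset X_L\times X_L$ be the closure of the graph of $p$. The fiber of $pr_1:\Gamma_p\to X_L$ over a closed point $x$ is $\{x\}\times b(a^{-1}(x))$. It is finite: otherwise $a^{-1}(x)$ would contain a curve not contracted by $b$. So $pr_1$ is proper, quasi-finite and birational onto the normal variety $X_L$, hence an isomorphism, and $p=pr_2\circ pr_1^{-1}$ is a morphism. By symmetry $p^{-1}$ is a morphism. Finally $a^*(p^*H)=b^*H\equiv a^*H$,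 and curves of $X_L$ are dominated by curves of $W$, so $p^*H\equiv H$.

**Step 3: $A:=\mathrm{Aut}^0_{X_K/K}$ is an abelian variety.** This identifies the connected part of the automorphism scheme. Recall that for a projective variety $Y$ over a field the automorphism scheme $\mathrm{Aut}_Y$ exists, is locally of finite type, is open in the Hilbert scheme of $Y\times Y$ (by taking graphs), and commutes with field extensions. Its identity component is a normal, geometrically connected subgroup scheme of finite type, smooth in characteristic $0$. Suppose $A_{\bar K}$ is not an abelian variety. By Chevalley's theorem it has a nontrivial connected affine subgroup, so it contains a subgroup $\mathcal C\cong\mathbb G_a$ or $\mathbb G_m$, which acts nontrivially on $X_{\bar K}$.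

*A dominant family of rational curves.* Choose a point $x\in X_{\bar K}$ with one-dimensional orbit, a point $y\ne x$ of the orbit, a hypersurface section containing $x$ but not $y$, and an irreducible component $V$ of it through $x$. Then $V$ has codimension one and does not contain $\mathcal Cx$. The closure of the image of $\mathcal C\times V\to X_{\bar K}$, $(c,v)\mapsto cv$, is irreducible and strictly contains $V$, so it is $X_{\bar K}$. Since $\dim(\mathcal C\times V)=d$, the map is generically finite. Replace $V$ by its smooth locus, let $h:W\to X_{\bar K}$ be a resolution, and compactify $\mathcal C$ by $\mathbb P^1$. We get a dominant, generically finite rational map $\nu:\mathbb P^1\times V\dashrightarrow W$. Its indeterminacy locus has dimension at most $d-2<\dim V$. After shrinking $V$, $\nu$ is a morphism.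

*Contradiction.* In characteristic $0$, $K_{\mathbb P^1\times V}=\nu^*K_W+R_\nu$ with $R_\nu\ge0$. Terminality and $K\equiv0$ give $K_W\equiv E$ with $E\ge0$. For general $v\in V$ the curve $\mathbb P^1\times v$ lies neither in $R_\nu$ nor in $\nu^{-1}(\mathrm{Supp}\,E)$. So on it $\nu^*K_W$ has degree at least $0$ by the second relation, and degree at most $-2$ by the first. This is impossible.

**Step 4: $A(L)\subset P_0$.** This shows that the connected part acts trivially on $N$. Let $W\to X_{\bar L}$ be a resolution, and let $I\subset\mathrm{Cl}(X_{\bar L})$ be the image of $\mathrm{Pic}^0(W)$ under pushforward. For a birational morphism $W'\to W$ of smooth projective varieties, $\mathrm{Pic}^0(W')$ is the pullback of $\mathrm{Pic}^0(W)$. Any two resolutions are dominated by a third, so $I$ does not depend on $W$. If $\psi$ is an automorphism of $X_{\bar L}$, possibly semilinear over a field automorphism of $\bar L$, composing $W\to X_{\bar L}$ with $\psi$ gives another resolution. So $I$ is stable under $\psi$. Put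
$$\Lambda=\mathrm{Cl}(X_{\bar L})/I .$$
It is a quotient of $NS(W)$, because pushforward of divisor classes is surjective, so it is finitely generated.

The group $A(\bar L)$ acts on $\Lambda$ and on the finite groups $\Lambda/m\Lambda$. It is divisible, and a divisible group has no nontrivial homomorphism to a finite group. So it acts trivially on every $\Lambda/m\Lambda$. Since $\bigcap_mm\Lambda=0$, it acts trivially on $\Lambda$.

*Claim.*
$$\text{If }B\in\mathrm{Cl}(X_L)\text{ has zero image in }\Lambda,\text{ then }B\text{ is zero in }N.\tag{2}$$
Let $q:W\to\tilde X_{\bar L}$ be a resolution; composed with $\tilde X_{\bar L}\to X_{\bar L}$ it is a resolution of $X_{\bar L}$. The strict transform $\tilde B$ of $B$ is $\mathbb Q$-Cartier on $\tilde X_L$, so $\tilde B_{\bar L}$ is $\mathbb Q$-Cartier. As $\mathrm{Cl}(\tilde X_{\bar L})=\mathrm{Cl}(X_{\bar L})$, we have $\tilde B_{\bar L}\sim q_*M$ with $M\in\mathrm{Pic}^0(W)$. In particular $q_*M$ is $\mathbb Q$-Cartier and $M\equiv0$. Lemma 5.1(ii) gives $q_*M\equiv0$, so $\tilde B_{\bar L}\equiv0$, so $\tilde B\equiv0$. This proves (2).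

For $a\in A(L)$ and $B\in\mathrm{Cl}(X_L)$, the class $a_*B-B$ is zero in $\Lambda$, hence in $N$. Such $B$ span $N$, so $a\in P_0$.

**Step 5: $[P_0:A(L)]<\infty$.** Together with Step 4, this describes $P_0$ up to finite index. Let $p\in\mathrm{Aut}(X_{\bar L})$ with $p^*H\equiv H$. Under $(\mathrm{id},p):X_{\bar L}\cong\mathrm{graph}(p)$ the bundle $H\boxtimes H$ pulls back to $H+p^*H$. So the Hilbert polynomial of the graph is
$$\chi\big(m(H+p^*H)\big)=\chi(2mH),$$
because $\chi$ depends only on numerical classes (Kleiman). So all these graphs lie in one part, of finite type, of the Hilbert scheme of $X_{\bar L}\times X_{\bar L}$. Its intersection with the open subscheme $\mathrm{Aut}_{X_{\bar L}}$ has finitely many connected components, so the $p$ in question lie in finitely many components of $\mathrm{Aut}_{X_{\bar L}}$, that is, in finitely many cosets of $A(\bar L)$. By Step 2 this applies to all $p\in P_0$. By Step 4, $P_0\cap A(\bar L)=A(L)$. So $P_0/A(L)$ is finite. Also $A(L)$ is normal in $P_0$ and $G$-stable, because $A$ is a normal subgroup scheme of $\mathrm{Aut}_{X_K/K}$ defined over $K$.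

*Example.* In Theorem 3.3, $L=\mathbb C(t)$, and $A(L)$ is the group of rational maps $\mathbb P^1\dashrightarrow E\times E$. These are morphisms, hence constant, so $A(L)=E(\mathbb C)^2$ is uncountable. Conjugation by $\tau$ sends translation by $a$ to translation by $Da$, so $A(L)=E_+\oplus E_-$ with the generator of $G=\mathbb Z/2$ acting by $\pm1$. Then $H^1(G,E_+)=\mathrm{Hom}(\mathbb Z/2,E)=E[2]$ and $H^1(G,E_-)=E/2E=0$. So $H^1(G,A(L))\cong E[2]$ has order $4$: finite, although $A(L)$ is far from finitely generated. Divisibility is what helps, and the next step uses it in general.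

**Step 6: $H^1(G,M)$ is finite for $M=A(L)$ with *any* action of $G$ by group automorphisms.** We allow any action because Step 7 twists the natural one. By the Lang–Néron theorem (B. Conrad, *Chow's $K/k$-image and $K/k$-trace, and the Lang–Néron theorem*, Enseign. Math. 52 (2006)), applied to $L/\mathbb C$, there is a subgroup $B\subset M$, the image of the $\mathbb C$-points of a complex abelian variety, with $M/B$ finitely generated. $B$ is divisible, and the finitely generated group $M/B$ has no nonzero divisible subgroup. So every divisible subgroup of $M$ lies in $B$: $B$ is the maximal divisible subgroup, hence stable under every action of $G$. Let $n=|G|$, which kills $H^1(G,\cdot)$ of any $G$-module.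

* From $0\to B[n]\to B\xrightarrow{\,n\,}B\to0$ we get a surjection $H^1(G,B[n])\to H^1(G,B)[n]=H^1(G,B)$. Since $B[n]\subset A(L)[n]$ is finite, $H^1(G,B)$ is finite.
* $H^1(G,M/B)$ is a subquotient of the finitely generated group of maps $G\to M/B$ and is killed by $n$. So it is finite.

The exact sequence $H^1(G,B)\to H^1(G,M)\to H^1(G,M/B)$ shows that $H^1(G,M)$ is finite.

**Step 7: $H^1(G,P_0)$ is finite.** We combine Steps 5 and 6 by twisting. Let $M=A(L)$, written multiplicatively. Since $P_0/M$ is finite, there are only finitely many cocycles $G\to P_0/M$, so $H^1(G,P_0/M)$ is finite. It remains to bound each fiber of $H^1(G,P_0)\to H^1(G,P_0/M)$. Fix a cocycle $c$ in $P_0$, and let $c'$ be a cocycle whose image in $H^1(G,P_0/M)$ is that of $c$. So $c'_\sigma\equiv a^{-1}c_\sigma\sigma(a)$ modulo $M$ for some $a\in P_0$ and all $\sigma$. Replacing $c'_\sigma$ by the cohomologous $ac'_\sigma\sigma(a)^{-1}$, we may write $c'_\sigma=m_\sigma c_\sigma$ with $m_\sigma\in M$. Define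
$$\sigma*m=c_\sigma\,\sigma(m)\,c_\sigma^{-1}\qquad(m\in M).$$
This is an action of $G$ on $M$ by automorphisms:
$$\sigma*(\tau*m)=c_\sigma\sigma(c_\tau)\,\sigma\tau(m)\,\sigma(c_\tau)^{-1}c_\sigma^{-1}=(\sigma\tau)*m.$$
The cocycle condition for $c'$ reads
$$m_{\sigma\tau}c_{\sigma\tau}=m_\sigma c_\sigma\,\sigma(m_\tau)\sigma(c_\tau)=m_\sigma(\sigma*m_\tau)\,c_\sigma\sigma(c_\tau)=m_\sigma(\sigma*m_\tau)\,c_{\sigma\tau},$$
i.e. $m$ is a cocycle for $(M,*)$. For $b\in M$ we have $b^{-1}(m_\sigma c_\sigma)\sigma(b)=\big(b^{-1}m_\sigma(\sigma*b)\big)c_\sigma$, so cohomologous $m$ give cohomologous $c'$. Hence the fiber through the class of $c$ is a quotient of $H^1(G,(M,*))$, which is finite by Step 6. So $H^1(G,P_0)$ is finite, and Step 1 proves (i). $\square$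

## 7. From the centralizer to the original question

We prove the other parts of Theorem 6.1.

*Proof of (ii).* If $C$ has finite index in $\Gamma_T^{gen}$, so does $\Gamma_S^{gen}$ by (i). By Lemma 5.4, $\Gamma_S=\Gamma_S^{gen}$ and $\Gamma_{T^0}=\Gamma_T^{gen}$ for all small $T^0$. Conversely, let $\Gamma_S$ have finite index in $\Gamma_{T^0}$ for some $T^0$. The surjection $\Gamma_{T^0}\to\Gamma_T^{gen}$ maps $\Gamma_S$ onto $\Gamma_S^{gen}$, so $[\Gamma_T^{gen}:\Gamma_S^{gen}]<\infty$. Since $\Gamma_S^{gen}\subset C$, also $[\Gamma_T^{gen}:C]<\infty$. $\square$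

*Proof of (iii).* If $\rho$ is trivial, then $C=\Gamma_T^{gen}$ by (1), and (ii) applies. $\square$

*Proof of (iv).* We look for a cover that kills the Galois action on $\Lambda$ once and for all. Form $\Lambda$ as in Step 4 for $X_{\bar K}$. The absolute Galois group $\mathrm{Gal}(\bar K/K)$ acts on $X_{\bar K}$ by semilinear automorphisms, hence on $\Lambda$. As $\Lambda$ is generated by finitely many classes, each defined over a finite extension of $K$, the action factors through a finite quotient. Let $K'/K$ be a finite Galois extension whose absolute Galois group acts trivially on $\Lambda$, and let $S'$ be a nonempty open subset of the normalization of $S$ in $K'$ that is étale over $S$. Then $S'\to S$ is dominant étale Galois, and $X_{S'}\to S'$ is a terminal Calabi–Yau fiber space by Section 1 (it is surjective as a base change of $f$).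

Let $T\to S'$ be dominant étale Galois and $L=K(T)$. Then $\bar L=\bar K$, and the group $\Lambda$ of Step 4 for $X_{\bar L}$ is the present one. An element $\sigma\in\mathrm{Gal}(L/K')$ lifts to $\mathrm{Gal}(\bar K/K')$, which acts trivially on $\Lambda$. So for $B\in\mathrm{Cl}(X_L)$ the class $\sigma_*B-B$ is zero in $\Lambda$, hence zero in $N$ by (2). Thus $\mathrm{Gal}(L/K')$ acts trivially on $N$, and (iii) applies to $X_{S'}\to S'$ and $T\to S'$. $\square$

*Proof of (v).* This is Proposition 1.2. In the language of Section 5: in relative dimension $0$ we have $N=0$; in relative dimension $1$, $X_L$ is a smooth projective curve, $N\cong\mathbb R$ by the degree, and automorphisms preserve degrees. Lemma 5.4 transfers this to small $T^0$. $\square$
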